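\title{$L$-log-concavity of Littlewood--Richardson coefficients fails in four variables}

\begin{abstract}
Fix partitions $\nu$ and $\pi$ with at most $n$ parts and $|\nu|=|\pi|$. We ask whether the function $\lambda\mapsto c^{\nu}_{\lambda(\pi-\lambda)}$ on $\mathbb{Z}^n$ is $L$-log-concave, that is, whether the product of its values at two points is at most the product of its values at their midpoint rounded up and rounded down. We prove that this holds for all $\nu,\pi$ if and only if $n\le 3$. For large $n$ the inequality fails even when the midpoint is a lattice point, by a factor exponential in $n$.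
\end{abstract}

\section{The question and the answer}\label{sec:intro}

A vector $\lambda\in\mathbb{Z}^n$ is a \emph{partition} if $\lambda_1\ge\cdots\ge\lambda_n\ge0$; its size is $|\lambda|=\lambda_1+\cdots+\lambda_n$. Let $s_\lambda$ be the Schur polynomial in $n$ variables. The \emph{Littlewood--Richardson coefficients} of partitions $\lambda,\mu,\nu\in\mathbb{Z}^n$ are defined by $s_\lambda s_\mu=\sum_\nu c^{\nu}_{\lambda\mu}s_\nu$. Fix partitions $\nu,\pi\in\mathbb{Z}^n$ with $|\nu|=|\pi|$, and let $\lambda$ vary while the sum of the two lower indices stays equal to $\pi$: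
\[
f_{\nu,\pi}\colon\mathbb{Z}^n\to\mathbb{Z}_{\ge0},\qquad
f_{\nu,\pi}(\lambda)=
\begin{cases}
c^{\nu}_{\lambda(\pi-\lambda)} & \text{if $\lambda$ and $\pi-\lambda$ are partitions,}\\
0 & \text{otherwise.}
\end{cases}
\]
A function $f\colon\mathbb{Z}^n\to\mathbb{R}_{\ge0}$ is \emph{$L$-log-concave} if for all $x,y\in\mathbb{Z}^n$
\begin{equation}\label{eq:L}
f(x)\,f(y)\le f\Bigl(\Bigl\lceil\frac{x+y}{2}\Bigr\rceil\Bigr)\,f\Bigl(\Bigl\lfloor\frac{x+y}{2}\Bigr\rfloor\Bigr),
\end{equation}
where the rounding is coordinatewise. This is the multiplicative analogue of Murota's discrete midpoint convexity, also called $L^\natural$-convexity. We answer the following question, posed in \cite{Speyer}.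

\medskip
\noindent\textbf{Question.} \emph{Is $f_{\nu,\pi}$ $L$-log-concave for every $n\ge1$ and all partitions $\nu,\pi\in\mathbb{Z}^n$ with $|\nu|=|\pi|$?}
\medskip

Two special cases show what \eqref{eq:L} asks for. If $x+y\in2\mathbb{Z}^n$, no rounding occurs and \eqref{eq:L} is the \emph{true-midpoint inequality}
\begin{equation}\label{eq:true}
f(x)f(y)\le f\Bigl(\frac{x+y}{2}\Bigr)^{2},
\end{equation}
which says in particular that $f$ is log-concave along every lattice line. If $x=z+\mathbf{e}_i$ and $y=z+\mathbf{e}_j$ for distinct standard basis vectors $\mathbf{e}_i,\mathbf{e}_j$, then \eqref{eq:L} reads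
\begin{equation}\label{eq:square}
f(z+\mathbf{e}_i)f(z+\mathbf{e}_j)\le f(z+\mathbf{e}_i+\mathbf{e}_j)f(z),
\end{equation}
a supermodularity condition on $\log f$.

There are good reasons to guess that the answer is yes. The vectors $\lambda$ such that $\lambda$ and $\pi-\lambda$ are partitions are those with
\begin{equation}\label{eq:domain}
0\le\lambda_i-\lambda_{i+1}\le\pi_i-\pi_{i+1}\quad(1\le i<n),\qquad 0\le\lambda_n\le\pi_n,
\end{equation}
and inequalities of this form pass to rounded midpoints (Lemma~\ref{lem:closure}). So the indicator function of the natural domain of $f_{\nu,\pi}$ is $L$-log-concave; for $n=1$ this indicator is $f_{\nu,\pi}$ itself. A positive answer would also be useful. We have $f_{\nu,\pi}(\pi-\lambda)=f_{\nu,\pi}(\lambda)$ and $\lceil\pi/2\rceil+\lfloor\pi/2\rfloor=\pi$, so \eqref{eq:L} with $x=\lambda$, $y=\mu$, $\pi=\lambda+\mu$ would give $c^{\nu}_{\lambda\mu}\le c^{\nu}_{\lceil\pi/2\rceil\lfloor\pi/2\rfloor}$ for all $\nu$: the balanced splitting of $\pi$ would maximize every coefficient at once. (Our counterexamples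 have $x+y\ne\pi$ and say nothing about this last inequality.) Finally, the guess is correct in few variables.

\begin{theorem}\label{thm:three}
For $n\le3$ and all partitions $\nu,\pi\in\mathbb{Z}^n$ with $|\nu|=|\pi|$, the function $f_{\nu,\pi}$ is $L$-log-concave.
\end{theorem}

Nevertheless the answer to the question is no.

\begin{theorem}\label{thm:four}
Let $n=4$, $\nu=(5,4,3,2)$, $\pi=(7,5,2,0)$, $x=(2,2,1,0)$, $y=(3,1,1,0)$ and $f=f_{\nu,\pi}$. Then $f(x)=f(y)=1$ and $f(\lfloor\frac{x+y}{2}\rfloor)=0$. Appending zeros to $\nu,\pi,x,y$ gives a counterexample to \eqref{eq:L} for every $n\ge4$.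
\end{theorem}

Thus $f_{\nu,\pi}$ is $L$-log-concave for all $\nu,\pi\in\mathbb{Z}^n$ if and only if $n\le3$. The example of Theorem~\ref{thm:four} violates \eqref{eq:square}, where the rounding matters, and one may hope that the weaker inequality \eqref{eq:true} survives. It does not.

\begin{theorem}\label{thm:true}
For every $t\ge1$ there are partitions $\nu,\pi\in\mathbb{Z}^{4t}$ with $|\nu|=|\pi|$ and points $x,y\in\mathbb{Z}^{4t}$ with $x+y\in2\mathbb{Z}^{4t}$ such that $f=f_{\nu,\pi}$ satisfies
\[
\frac{f(x)f(y)}{f(\frac{x+y}{2})^2}\ \ge\ \frac{(9/4)^t}{(2t+3)^{15}}.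
\]
Consequently, for every sufficiently large $n$ the true-midpoint inequality \eqref{eq:true} fails for some $\nu,\pi\in\mathbb{Z}^n$.
\end{theorem}

By Theorem~\ref{thm:three} the smallest $n$ for which \eqref{eq:true} can fail is at least $4$; we do not determine it.

Section~\ref{sec:facts} recalls the tools. Sections~\ref{sec:three}, \ref{sec:four} and~\ref{sec:true} prove the three theorems in order, and apart from one remark each can be read without the other two.

\section{Tableaux and symmetric functions}\label{sec:facts}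

The diagram of a partition $\nu$ has $\nu_i$ left-justified cells in row $i$, with row $1$ on top. We write $\mu\subset\nu$ if $\mu_i\le\nu_i$ for all $i$; then the skew shape $\nu/\mu$ consists of the cells in row $i$ and columns $\mu_i+1,\dots,\nu_i$. The conjugate $\tau'$ of $\tau$ is the partition whose parts are the column lengths of $\tau$. A filling of $\nu/\mu$ by positive integers is \emph{semistandard} if it increases weakly along rows and strictly down columns; its \emph{content} is the vector $\beta$ where $\beta_j$ counts the letters $j$. The skew Schur function $s_{\nu/\mu}$ is the sum of the monomials $u^{\beta}=u_1^{\beta_1}u_2^{\beta_2}\cdots$ over all semistandard fillings, and $s_\nu=s_{\nu/0}$. The \emph{Kostka number} $K_{\tau\beta}$ is the number of semistandard fillings of $\tau$ with content $\beta$, so it is the coefficient of $u^\beta$ in $s_\tau$. The \emph{word} of a filling lists its entries row by row from the top, each row from right to left. A word is a \emph{lattice word} if every prefix contains at least as many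 letters $j$ as letters $j+1$, for every $j$. An \emph{LR tableau} is a semistandard filling whose word is a lattice word. We write $(a^k)$ for $a$ repeated $k$ times, and $h_k$, $e_k$ for the complete and elementary symmetric functions. The following facts are standard.

\begin{itemize}
\item[(F1)] \emph{Stability.} Appending zeros to $\lambda,\mu,\nu$ does not change $c^{\nu}_{\lambda\mu}$. So we may compute with as many variables as we like; restricting to $m$ variables kills exactly the $s_\tau$ with more than $m$ nonzero parts.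
\item[(F2)] \emph{Littlewood--Richardson rule.} The number $c^{\nu}_{\lambda\mu}=c^{\nu}_{\mu\lambda}$ is $0$ if $\mu\not\subset\nu$, and otherwise it is the number of LR tableaux of shape $\nu/\mu$ and content $\lambda$. In particular $c^{\nu}_{\lambda\mu}\ne0$ implies $\lambda,\mu\subset\nu$ and $|\lambda|+|\mu|=|\nu|$.
\item[(F3)] \emph{Skew expansion.} $s_{\nu/\mu}=\sum_\lambda c^{\nu}_{\lambda\mu}s_\lambda$. If a skew shape is the union of pieces no two of which share a row or a column, the pieces are filled independently, and the skew Schur function is the product over the pieces. A single row of length $k$ contributes $h_k$.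
\item[(F4)] \emph{Kostka expansions.} $h_{\beta_1}\cdots h_{\beta_m}=\sum_\tau K_{\tau\beta}s_\tau$ and $e_{\beta_1}\cdots e_{\beta_m}=\sum_\tau K_{\tau\beta}s_{\tau'}$.
\item[(F5)] \emph{Pieri rule.} $h_ks_\mu=\sum s_\nu$, summed over $\nu\supset\mu$ with $|\nu|=|\mu|+k$ and $\nu_{i+1}\le\mu_i$ for all $i$ (the shape $\nu/\mu$ is then a \emph{horizontal strip}).
\item[(F6)] \emph{Bialternant formula.} In $m$ variables $s_\tau=\det(u_i^{\tau_j+m-j})/\det(u_i^{m-j})$. Hence $s_{\tau+(N^m)}=(u_1\cdots u_m)^Ns_\tau$. If $\tau_1\le k$ and $\tau^\vee=(k-\tau_m,\dots,k-\tau_1)$, then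
\[
s_{\tau^\vee}(u_1,\dots,u_m)=(u_1\cdots u_m)^k\,s_\tau(u_1^{-1},\dots,u_m^{-1}):
\]
substitute $u_i^{-1}$, multiply row $i$ of the numerator by $u_i^{k+m-1}$ and of the denominator by $u_i^{m-1}$, and reverse the order of the columns in both.
\item[(F7)] \emph{Weyl dimension formula.} In $m$ variables $s_\tau(1,\dots,1)=\prod_{i<j}\frac{\tau_i-\tau_j+j-i}{j-i}$.
\end{itemize}

All three theorems move between dimensions by the same device.

\begin{lemma}[Padding]\label{lem:pad}
Let $n\le m$, and let $w^+\in\mathbb{Z}^m$ be $w\in\mathbb{Z}^n$ with zeros appended. Then $f_{\nu^+,\pi^+}(\lambda^+)=f_{\nu,\pi}(\lambda)$ for all $\lambda\in\mathbb{Z}^n$. If $x,y$ violate \eqref{eq:L} or \eqref{eq:true} for $f_{\nu,\pi}$, then $x^+,y^+$ violate it for $f_{\nu^+,\pi^+}$, with the same values on both sides.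
\end{lemma}

\begin{proof}
A vector $w$ is a partition if and only if $w^+$ is, so the first claim is (F1). Forming midpoints and rounding them commute with $w\mapsto w^+$.
\end{proof}

\section{At most three variables}\label{sec:three}

The plan is to describe LR tableaux as lattice points of a set to which rounded midpoints can be applied directly, and then to count.

\subsection{Difference sets}

A \emph{difference constraint} on $p\in\mathbb{Z}^m$ is an inequality $p_i-p_j\le c$, $p_i\le c$ or $-p_i\le c$ with $c\in\mathbb{Z}$. A \emph{difference set} is the set of integer solutions of finitely many difference constraints; \eqref{eq:domain} defines one.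

\begin{lemma}\label{lem:closure}
If $E\subset\mathbb{Z}^m$ is a difference set and $p,q\in E$, then $\lceil\frac{p+q}{2}\rceil\in E$ and $\lfloor\frac{p+q}{2}\rfloor\in E$.
\end{lemma}

\begin{proof}
If $p_i-p_j\le c$ and $q_i-q_j\le c$, then $\frac{p_i+q_i}{2}\le\frac{p_j+q_j}{2}+c$. Rounding up is monotone and commutes with adding the integer $c$, so $\lceil\frac{p_i+q_i}{2}\rceil\le\lceil\frac{p_j+q_j}{2}\rceil+c$; the same two properties hold for rounding down. For a one-variable constraint, replace the missing coordinate by $0$ in this argument.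
\end{proof}

The form of the constraints is essential: $p_1+p_2\ge1$ holds at $(1,0)$ and $(0,1)$ but not at their rounded-down midpoint $(0,0)$. By Lemma~\ref{lem:closure} the indicator function of a difference set is $L$-log-concave. Littlewood--Richardson coefficients can exceed $1$, so we need a version that counts.

\begin{lemma}\label{lem:fiber}
Let $E\subset\mathbb{Z}\times\mathbb{Z}^n$ be a finite difference set. Then $g(\lambda)=\#\{v\in\mathbb{Z}:(v,\lambda)\in E\}$ is $L$-log-concave on $\mathbb{Z}^n$.
\end{lemma}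

\begin{proof}
For fixed $\lambda$, each constraint bounds $v$ from above, bounds it from below, or does not involve $v$. So every fiber $\{v:(v,\lambda)\in E\}$ is empty or an interval of integers. Let $g(x),g(y)>0$, since otherwise \eqref{eq:L} is trivial, and let the fibers over $x$ and $y$ be $[a,b]$ and $[a',b']$. Apply Lemma~\ref{lem:closure} to the pair $(a,x),(a',y)$ and to the pair $(b,x),(b',y)$. The fiber over $\lceil\frac{x+y}{2}\rceil$ contains $\lceil\frac{a+a'}{2}\rceil$ and $\lceil\frac{b+b'}{2}\rceil$, hence all integers between them, and the fiber over $\lfloor\frac{x+y}{2}\rfloor$ contains all integers from $\lfloor\frac{a+a'}{2}\rfloor$ to $\lfloor\frac{b+b'}{2}\rfloor$. These two fibers therefore have at least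
\[
P=\Bigl\lceil\frac{b+b'}{2}\Bigr\rceil-\Bigl\lceil\frac{a+a'}{2}\Bigr\rceil+1\ \ge1
\qquad\text{and}\qquad
Q=\Bigl\lfloor\frac{b+b'}{2}\Bigr\rfloor-\Bigl\lfloor\frac{a+a'}{2}\Bigr\rfloor+1\ \ge1
\]
elements. Since $\lceil k/2\rceil+\lfloor k/2\rfloor=k$, we get $P+Q=(b-a+1)+(b'-a'+1)=g(x)+g(y)$. Since $\lceil k/2\rceil-\lfloor k/2\rfloor\in\{0,1\}$, we get $|P-Q|\le1$. The integers $P-Q$ and $g(x)-g(y)$ have the same parity, so $|P-Q|\le|g(x)-g(y)|$, and
\[
4PQ=(P+Q)^2-(P-Q)^2\ge(g(x)+g(y))^2-(g(x)-g(y))^2=4g(x)g(y).
\]
Hence the right side of \eqref{eq:L} is at least $PQ\ge g(x)g(y)$.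
\end{proof}

\subsection{LR tableaux as integer arrays}

A filling with weakly increasing rows is determined by the numbers $a_{ij}$ of letters $j$ in row $i$. The rule (F2) becomes a system of linear inequalities in these numbers.

\begin{lemma}\label{lem:array}
For partitions $\lambda,\mu,\nu\in\mathbb{Z}^n$, the coefficient $c^{\nu}_{\lambda\mu}$ is the number of arrays $(a_{ij})_{1\le i,j\le n}$ of nonnegative integers with row sums $\sum_ja_{ij}=\nu_i-\mu_i$, content $\sum_ia_{ij}=\lambda_j$, and
\begin{align}
\mu_{i+1}+\sum_{k\le j}a_{i+1,k}&\le\mu_i+\sum_{k\le j-1}a_{ik} &&(1\le i<n,\ 1\le j\le n),\label{eq:col}\\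
\sum_{k\le i}a_{k,j+1}&\le\sum_{k\le i-1}a_{kj} &&(1\le i\le n,\ 1\le j<n).\label{eq:lat}
\end{align}
\end{lemma}

\begin{proof}
If $\mu\not\subset\nu$, some row sum is negative and both counts are $0$. Let $\mu\subset\nu$. Arrays with the given sums correspond to fillings of $\nu/\mu$ with weakly increasing rows and content $\lambda$.

\emph{Columns.} Put $r_{ij}=\mu_i+\sum_{k\le j}a_{ik}$. In row $i$, the columns $1,\dots,r_{ij}$ hold exactly the cells of $\mu$ and the letters $\le j$, and \eqref{eq:col} says $r_{i+1,j}\le r_{i,j-1}$. If \eqref{eq:col} holds, a letter $j$ in row $i+1$ lies in a column $\le r_{i+1,j}\le r_{i,j-1}$, so above it is a cell of $\mu$ or a letter $<j$; the columns are strict. Conversely, assume the columns are strict and induct on $j$. If $a_{i+1,j}>0$, the last letter $j$ of row $i+1$ is in column $r_{i+1,j}$, and the cell above it, which lies in $\nu$, belongs to $\mu$ or holds a letter $<j$; so $r_{i+1,j}\le r_{i,j-1}$. If $a_{i+1,j}=0$ and $j=1$, the inequality is $\mu_{i+1}\le\mu_i$. If $a_{i+1,j}=0$ and $j>1$,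 then $r_{i+1,j}=r_{i+1,j-1}\le r_{i,j-2}\le r_{i,j-1}$.

\emph{Lattice word.} While row $i$ is read from right to left, the letters $j+1$ come before the letters $j$. So the excess of letters $j$ over letters $j+1$ is smallest, within row $i$, once the letters $j+1$ of that row are read and its letters $j$ are not. That this excess is nonnegative is \eqref{eq:lat}.
\end{proof}

\begin{example}[Two variables]\label{ex:two}
Let $n=2$, let $\lambda$ satisfy \eqref{eq:domain}, and put $\mu=\pi-\lambda$. Condition \eqref{eq:lat} for $i=1$ gives $a_{12}=0$. The sums then force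
\[
a_{11}=\lambda_1+\nu_1-\pi_1,\qquad a_{22}=\lambda_2,\qquad a_{21}=\nu_2-\mu_2-\lambda_2=\nu_2-\pi_2,
\]
and $a_{11}+a_{21}=\lambda_1$ holds because $|\nu|=|\pi|$. Fixing the sum $\pi$ has made $a_{21}$ independent of $\lambda$, and if $\nu_2<\pi_2$ then $f_{\nu,\pi}=0$. Otherwise what remains is $\mu_2+a_{21}\le\mu_1$ from \eqref{eq:col} (the case $j=2$ is $\nu_2\le\nu_1$) and $a_{22}\le a_{11}$ from \eqref{eq:lat}, which also gives $a_{11}\ge0$. These read $\pi_1-\nu_1\le\lambda_1-\lambda_2\le\pi_1-\nu_2$. So $f_{\nu,\pi}$ is the indicator function of a difference set.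
\end{example}

\subsection{Proof of Theorem~\ref{thm:three}}

By Lemma~\ref{lem:pad} a violation of \eqref{eq:L} with $n\le2$ would give one with $n=3$, so let $n=3$. Let $\lambda$ satisfy \eqref{eq:domain} and put $\mu=\pi-\lambda$. Write $(i,j)$ for the indices of a condition in Lemma~\ref{lem:array}. The cases $(1,1)$, $(1,2)$, $(2,2)$ of \eqref{eq:lat} say $a_{12}\le0$, $a_{13}\le0$, $a_{13}+a_{23}\le a_{12}$; together they are equivalent to $a_{12}=a_{13}=a_{23}=0$. Six entries remain, and the sums leave one of them free. The choice of the free entry matters. We take the diagonal entry $v=a_{22}$; then the sums of rows $1,2$ and the three contents give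
\begin{gather*}
a_{11}=\lambda_1+\nu_1-\pi_1,\qquad a_{21}=\lambda_2+\nu_2-\pi_2-v,\qquad a_{33}=\lambda_3,\qquad a_{32}=\lambda_2-v,\\
a_{31}=\lambda_1-a_{11}-a_{21}=v-\lambda_2+(\pi_1+\pi_2-\nu_1-\nu_2)=v-\lambda_2+\nu_3-\pi_3 .
\end{gather*}
The last step uses $|\nu|=|\pi|$, and it makes the sum of row $3$ correct: $a_{31}+a_{32}+a_{33}=\lambda_3+\nu_3-\pi_3=\nu_3-\mu_3$. Each diagonal entry is now one of the coordinates $v,\lambda_1,\lambda_3$ plus a constant, and each off-diagonal entry is a difference of two coordinates plus a constant. (With $w=a_{21}$ as the parameter, the condition $a_{33}\le a_{22}$ below would read $w+\lambda_3-\lambda_2\le\nu_2-\pi_2$, which is not a difference constraint.)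

To evaluate \eqref{eq:col}, note that
\[
\mu_2+a_{21}=\nu_2-v,\qquad \mu_3+a_{31}=v-\lambda_2-\lambda_3+\nu_3,\qquad \mu_3+a_{31}+a_{32}=\nu_3-\lambda_3 .
\]
The cases $(1,2)$ and $(1,3)$ of \eqref{eq:col} say $\nu_2\le\nu_1$, and the case $(2,3)$ says $\nu_3\le\nu_2$; these hold. All other conditions of Lemma~\ref{lem:array} are listed here.
\[
\begin{array}{lll}
\text{origin} & \text{condition} & \text{in terms of }(v,\lambda)\\
\hline
\text{sign} & a_{11}\ge0,\ a_{22}\ge0,\ a_{33}\ge0 & -\lambda_1\le\nu_1-\pi_1,\ -v\le0,\ -\lambda_3\le0\\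
\text{sign} & a_{21}\ge0 & v-\lambda_2\le\nu_2-\pi_2\\
\text{sign} & a_{31}\ge0 & \lambda_2-v\le\nu_3-\pi_3\\
\text{sign} & a_{32}\ge0 & v-\lambda_2\le0\\
\eqref{eq:col},\ (1,1) & \nu_2-v\le\pi_1-\lambda_1 & \lambda_1-v\le\pi_1-\nu_2\\
\eqref{eq:col},\ (2,1) & v-\lambda_2-\lambda_3+\nu_3\le\pi_2-\lambda_2 & v-\lambda_3\le\pi_2-\nu_3\\
\eqref{eq:col},\ (2,2) & \nu_3-\lambda_3\le\nu_2-v & v-\lambda_3\le\nu_2-\nu_3\\
\eqref{eq:lat},\ (2,1) & a_{22}\le a_{11} & v-\lambda_1\le\nu_1-\pi_1\\
\eqref{eq:lat},\ (3,1) & a_{22}+a_{32}\le a_{11}+a_{21} & v-\lambda_1\le\nu_1+\nu_2-\pi_1-\pi_2\\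
\eqref{eq:lat},\ (3,2) & a_{33}\le a_{22} & \lambda_3-v\le0
\end{array}
\]
In the case $(3,1)$ of \eqref{eq:lat} the left side is $\lambda_2$, which cancels against the $\lambda_2$ in $a_{21}$. Every entry of the last column is a difference constraint.

Let $E\subset\mathbb{Z}\times\mathbb{Z}^3$ be the set of $(v,\lambda)$ that satisfy \eqref{eq:domain} and the last column. It is a difference set, and it is finite because $0\le v\le\lambda_2$ and $0\le\lambda_i\le\pi_i$. For every $\lambda\in\mathbb{Z}^3$ we have $f_{\nu,\pi}(\lambda)=\#\{v:(v,\lambda)\in E\}$: by Lemma~\ref{lem:array} if \eqref{eq:domain} holds, and because both sides are $0$ if not. Lemma~\ref{lem:fiber} finishes the proof. \qed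

\begin{example}
For $\nu=(3,2,1)$, $\pi=(4,2,0)$, $\lambda=(2,1,0)$, the four lower bounds on $v$ in the table are all $v\ge0$ and the six upper bounds are all $v\le1$. So $c^{(3,2,1)}_{(2,1,0)(2,1,0)}=2$.
\end{example}

\section{A counterexample in four variables}\label{sec:four}

\begin{proof}[Proof of Theorem~\ref{thm:four}]
Here $|\nu|=|\pi|=14$. Put $z=(2,1,1,0)$. Then $x=z+\mathbf{e}_2$ and $y=z+\mathbf{e}_1$, so $\lfloor\frac{x+y}{2}\rfloor=z$ and $\lceil\frac{x+y}{2}\rceil=(3,2,1,0)$. We count LR tableaux of shape $\nu/(\pi-\lambda)$ and content $\lambda$. Passing from $z$ to $z+\mathbf{e}_i$ adds one cell in row $i$ to the shape and one letter $i$ to the content (Figure~\ref{fig:four}). All three shapes have two cells in row $3$ (columns $2,3$), with entries $a\le b$, and two cells in row $4$ (columns $1,2$), with entries $c\le d$; the only column condition is $a<d$. A lattice word starts with $1$.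

\emph{The point $z$.} Here $\pi-z=(5,4,1,0)$, there are no further cells, the letters are $1,1,2,3$, and the word is $b,a,d,c$. So $b=1$, hence $a=1$ and $(c,d)=(2,3)$. The word $1,1,3,2$ has a $3$ before any $2$. Thus $f(z)=0$.

For $x$ and $y$ there is one further cell, in row $2$ or row $1$, and it is read first. The word is $1,b,a,d,c$; no $2$ precedes $b$, so $b\ne3$ and $(a,b)$ is $(1,1)$, $(1,2)$ or $(2,2)$.

\emph{The point $x$.} Here $\pi-x=(5,3,1,0)$ and the letters are $1,1,2,2,3$. The choice $(1,1)$ uses three letters $1$, and $(2,2)$ gives the prefix $1,2,2$. The choice $(1,2)$ forces $(c,d)=(2,3)$; the word $1,2,1,3,2$ is a lattice word and $a<d$. Thus $f(x)=1$.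

\emph{The point $y$.} Here $\pi-y=(4,4,1,0)$ and the letters are $1,1,1,2,3$. The choice $(2,2)$ uses two letters $2$, and $(1,1)$ forces $(c,d)=(2,3)$ and the prefix $1,1,1,3$. The choice $(1,2)$ forces $(c,d)=(1,3)$; the word $1,2,1,3,1$ is a lattice word and $a<d$. Thus $f(y)=1$.

So the left side of \eqref{eq:L} is $1$ and the right side is $0$. Lemma~\ref{lem:pad} gives the case $n>4$.
\end{proof}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.5]
\fill[gray!25] (0,0)--(5,0)--(5,-1)--(3,-1)--(3,-2)--(1,-2)--(1,-3)--(0,-3)--cycle;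
\draw (3,-2) rectangle node{$1$} (4,-1) (1,-3) rectangle node{$1$} (2,-2) (2,-3) rectangle node{$2$} (3,-2) (0,-4) rectangle node{$2$} (1,-3) (1,-4) rectangle node{$3$} (2,-3);
\node at (2.5,-5) {$\lambda=(2,2,1,0)$};
\begin{scope}[xshift=8cm]
\fill[gray!25] (0,0)--(4,0)--(4,-2)--(1,-2)--(1,-3)--(0,-3)--cycle;
\draw (4,-1) rectangle node{$1$} (5,0) (1,-3) rectangle node{$1$} (2,-2) (2,-3) rectangle node{$2$} (3,-2) (0,-4) rectangle node{$1$} (1,-3) (1,-4) rectangle node{$3$} (2,-3);
\node at (2.5,-5) {$\lambda=(3,1,1,0)$};
\end{scope}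
\begin{scope}[xshift=16cm]
\fill[gray!25] (0,0)--(5,0)--(5,-1)--(4,-1)--(4,-2)--(1,-2)--(1,-3)--(0,-3)--cycle;
\draw (1,-3) rectangle node{$a$} (2,-2) (2,-3) rectangle node{$b$} (3,-2) (0,-4) rectangle node{$c$} (1,-3) (1,-4) rectangle node{$d$} (2,-3);
\node at (2.5,-5) {$\lambda=(2,1,1,0)$};
\end{scope}
\end{tikzpicture}
\caption{The shapes $\nu/(\pi-\lambda)$ for $\nu=(5,4,3,2)$ and $\pi=(7,5,2,0)$, with $\pi-\lambda$ shaded. Left and middle: the unique LR tableau of content $\lambda$. Right: at the rounded-down midpoint of the other two values of $\lambda$ there is no LR tableau of content $\lambda$.}\label{fig:four}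
\end{figure}

The mechanism is short. In both tableaux the $3$ in row $4$ is licensed by the $2$ at the end of row $3$, and that $2$ needs a $1$ in a higher row. A cell in row $1$ or a cell in row $2$ can supply it, and rounding down removes both. On the square $\{z+\epsilon_1\mathbf{e}_1+\epsilon_2\mathbf{e}_2:\epsilon_i\in\{0,1\}\}$ this has the effect of the constraint $\epsilon_1+\epsilon_2\ge1$ that we met after Lemma~\ref{lem:closure}.

\begin{remark}
Even the support of $f$ is not closed under rounded midpoints. Hence the method of Section~\ref{sec:three} cannot be repaired by adding auxiliary coordinates: if $f(\lambda)$ were the number of points over $\lambda$ in a difference set $E\subset\mathbb{Z}^k\times\mathbb{Z}^4$, then Lemma~\ref{lem:closure}, applied to points over $x$ and $y$, would produce a point over $z$.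
\end{remark}

\section{Failure at true midpoints}\label{sec:true}

The proof of Theorem~\ref{thm:true} has two independent parts. We first find three Kostka numbers, depending on $N=0,1,2$, that are far from log-concave in $N$. We then realize them as values of one function $f_{\nu,\pi}$ at three equally spaced points.

\subsection{Rectangular Kostka numbers and the sequence $1,2,6$}

For $t\ge1$ and $N\ge0$ let
\[
k_t(N)=K_{((2N)^t),\,(N^{2t})},
\]
the number of semistandard fillings of the rectangle with $t$ rows and $2N$ columns in which each of $1,\dots,2t$ occurs $N$ times. Then $k_t(0)=1$. For $N\ge1$, (F4) says that $k_t(N)$ is the coefficient of $s_{(t^{2N})}$ in $e_N^{2t}$. Take $2N$ variables and set them equal to $1$. Then $s_{(t^{2N})}=(u_1\cdots u_{2N})^t$ becomes $1$, $e_N$ becomes $\binom{2N}{N}$, and all terms of the expansion are nonnegative, so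
\begin{equation}\label{eq:upper}
k_t(N)\le\binom{2N}{N}^{2t}.
\end{equation}
The central binomial coefficients $1,2,6$ satisfy $1\cdot6>2^2$. If \eqref{eq:upper} is sharp for $N=2$ up to a factor polynomial in $t$, then $k_t(0)k_t(2)/k_t(1)^2$ grows at least like $(6/4)^{2t}=(9/4)^t$, up to such a factor. The difficulty is the lower bound: $k_t(2)$ is a single coefficient of $e_2^{2t}$, while evaluation at $1$ only controls a sum of coefficients. Cutting each tableau in half resolves this, because it expresses $k_t(2)$ through all the relevant coefficients of $e_2^{t}$.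

\begin{proposition}\label{prop:kostka}
For every $t\ge1$ we have $k_t(0)=1$, $\ 1\le k_t(1)\le4^t$ and $k_t(2)\ge36^t/(2t+3)^{15}$.
\end{proposition}

\begin{proof}
The number $k_t(1)$ counts the fillings of $(2^t)$ that use each of $1,\dots,2t$ once; filling row by row gives one, and $k_t(1)\le4^t$ by \eqref{eq:upper}. (It is the Catalan number $\frac{1}{t+1}\binom{2t}{t}$.)

\emph{A sum of squares.} Let $\mathcal{T}$ be the set of partitions $\tau$ of $2t$ with $\tau_1\le4$. We claim that
\begin{equation}\label{eq:squares}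
k_t(2)=\sum_{\tau\in\mathcal{T}}K_{\tau,(2^t)}^2 .
\end{equation}
In a tableau counted by $k_t(2)$, the entries $\le t$ form a semistandard filling, with content $(2^t)$, of a partition $\tau\subset(4^t)$ of size $2t$, and the entries $>t$ form a semistandard filling of $(4^t)/\tau$. Conversely, any two such fillings combine to a tableau, since every entry of the first is smaller than every entry of the second. Rotate the second filling by $180^\circ$ and replace each letter $j$ by $2t+1-j$. Each operation reverses the order along rows and columns, so the result is a semistandard filling of $\tau^\vee=(4-\tau_t,\dots,4-\tau_1)$ with content $(2^t)$, and the procedure is invertible. Hence $k_t(2)=\sum_\tau K_{\tau,(2^t)}K_{\tau^\vee,(2^t)}$. Comparing the coefficients of $(u_1\cdots u_t)^2$ in (F6) with $m=t$, $k=4$ gives $K_{\tau^\vee,(2^t)}=K_{\tau,(2^t)}$; this is where it matters that the rectangle has $4=2\cdot2$ columns. Finally, a $\tau\in\mathcal{T}$ with more than $t$ rows has $K_{\tau,(2^t)}=0$, as its first column needs more than $t$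 distinct letters. This proves \eqref{eq:squares}.

\emph{The sum of the coefficients.} Evaluate $e_2^t=\sum_\tau K_{\tau,(2^t)}s_{\tau'}$ at four variables equal to $1$. Only $\tau'$ with at most four parts survive, that is, $\tau\in\mathcal{T}$, and $e_2(1,1,1,1)=6$. In (F7) for $s_{\tau'}(1,1,1,1)$ there are six numerators $\tau'_i-\tau'_j+j-i\le2t+3$ and the denominator is $12$, so $s_{\tau'}(1,1,1,1)\le(2t+3)^6$. Therefore $\sum_{\tau\in\mathcal{T}}K_{\tau,(2^t)}\ge6^t/(2t+3)^6$.

\emph{Cauchy--Schwarz.} An element $\tau\in\mathcal{T}$ is determined by $\tau'_1,\tau'_2,\tau'_3\in\{0,\dots,2t\}$, so $|\mathcal{T}|\le(2t+1)^3$. By \eqref{eq:squares},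
\[
k_t(2)\ge\frac{1}{|\mathcal{T}|}\Bigl(\sum_{\tau\in\mathcal{T}}K_{\tau,(2^t)}\Bigr)^{2}\ge\frac{36^t}{(2t+1)^3(2t+3)^{12}}\ge\frac{36^t}{(2t+3)^{15}}.\qedhere
\]
\end{proof}

\begin{example}
For $t=1$ the rectangle is one row and $k_1(N)=1$. For $t=2$ the shapes with at most two rows in \eqref{eq:squares} are $(4)$, $(3,1)$, $(2,2)$, each with exactly one filling by $1,1,2,2$, so $k_2(2)=3$, while $k_2(1)=2$. The sequence $1,2,3$ is log-concave. The failure is not yet visible for these $t$; it comes from the rates of growth.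
\end{example}

\subsection{A block factorization}

A Kostka number is a Littlewood--Richardson coefficient: if the rows of $\kappa/\varepsilon$ have lengths $\beta_i$ and share no column, then $c^{\kappa}_{\alpha\varepsilon}=K_{\alpha\beta}$ by (F3) and (F4). To obtain $k_t(N)$ with $\kappa$ fixed we would take $\alpha=((2N)^t,0^t)$ and $\varepsilon=\kappa-(N^{2t})$. But then $\alpha+\varepsilon=\kappa+N(1^t,(-1)^t)$ drifts with $N$, whereas $f_{\nu,\pi}$ needs a fixed sum. We therefore double the number of rows and put $\alpha$ and $\varepsilon$ in different blocks: $\lambda=(\alpha|\gamma)$ and $\mu=(\delta|\varepsilon)$, where $(\cdot|\cdot)$ denotes concatenation. The sum $\lambda+\mu=(\alpha+\delta\,|\,\gamma+\varepsilon)$ pairs $\alpha$ with $\delta$, so the new blocks $\delta,\gamma$ can cancel the motion of $\alpha,\varepsilon$. The next lemma shows that the coefficient pairs the blocks crosswise, $\alpha$ with $\varepsilon$.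

\begin{lemma}\label{lem:block}
Let $\lambda=(\alpha|\gamma)$, $\mu=(\delta|\varepsilon)$, $\nu=(\eta|\kappa)$ be partitions in $\mathbb{Z}^{2r}$ with all blocks in $\mathbb{Z}^r$. Suppose that $|\eta|=|\gamma|+|\delta|$, $\ |\kappa|=|\alpha|+|\varepsilon|$ and $\kappa_1\le\delta_r$. Then $c^{\nu}_{\lambda\mu}=c^{\eta}_{\gamma\delta}\,c^{\kappa}_{\alpha\varepsilon}$.
\end{lemma}

\begin{proof}
If $\mu\not\subset\nu$, then $\delta\not\subset\eta$ or $\varepsilon\not\subset\kappa$, and both sides vanish by (F2). Let $\mu\subset\nu$. The cells of $\nu/\mu$ in the first $r$ rows lie in columns $>\delta_r\ge\kappa_1$, and the other cells lie in columns $\le\kappa_1$. By (F3), $s_{\nu/\mu}=s_{\eta/\delta}\,s_{\kappa/\varepsilon}$. Expanding both factors and taking the coefficient of $s_\lambda$ gives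
\[
c^{\nu}_{\lambda\mu}=\sum_{\rho,\sigma}c^{\eta}_{\rho\delta}\,c^{\kappa}_{\sigma\varepsilon}\,c^{\lambda}_{\rho\sigma}.
\]
Consider a nonzero term. By (F2), $\sigma\subset\kappa$, so $\sigma$ has at most $r$ rows; also $\sigma\subset\lambda$, so $\sigma\subset\alpha$; and $|\sigma|=|\kappa|-|\varepsilon|=|\alpha|$. Hence $\sigma=\alpha$. The shape $\lambda/\alpha$ is the diagram of $\gamma$ moved down $r$ rows, so $s_{\lambda/\alpha}=s_\gamma$, and by (F3) $c^{\lambda}_{\rho\alpha}$ is $1$ for $\rho=\gamma$ and $0$ otherwise. One term remains.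
\end{proof}

The hypothesis $\kappa_1\le\delta_r$ splits the shape in two. The size hypotheses say that the lower piece has the largest size, $|\alpha|$, that a partition with $r$ rows inside $\lambda$ can have, and this collapses the sum.

\subsection{Proof of Theorem~\ref{thm:true}}

It remains to choose the blocks so that $c^{\kappa}_{\alpha\varepsilon}=k_t(N)$ and the auxiliary factor $c^{\eta}_{\gamma\delta}$ equals $1$. The block $\gamma$ must grow by $\mathbf{1}=(1^r)$ with each step of $N$. If $\gamma$ is a rectangle plus one long first row, the auxiliary factor is a Pieri coefficient, and the row can absorb the drift. Since $\gamma$ has to fit under $\alpha$, we add $C$ full columns to $\alpha$; these do not change the Kostka number.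

Let $r=2t$, $C=r+2$, $G=C+2$. Define $\kappa,\theta\in\mathbb{Z}^r$ by $\kappa_i=(r+1-i)G$ and $\theta_i=rG+4(r-i)$, and let $\eta=\theta+(0^t,2^t)$. For $N=0,1,2$ put
\begin{align*}
\alpha^{(N)}&=C\mathbf{1}+N(2^t,0^t), & \gamma^{(N)}&=(r,0^{r-1})+N\mathbf{1},\\
\delta^{(N)}&=\theta-N(2^t,0^t), & \varepsilon^{(N)}&=\kappa-(C+N)\mathbf{1},
\end{align*}
and $\lambda^{(N)}=(\alpha^{(N)}|\gamma^{(N)})$, $\mu^{(N)}=(\delta^{(N)}|\varepsilon^{(N)})$, $\nu=(\eta|\kappa)$ in $\mathbb{Z}^{4t}$. For $t=1$ this is
\[
\lambda^{(N)}=(4+2N,\,4,\,2+N,\,N),\quad \mu^{(N)}=(16-2N,\,12,\,8-N,\,2-N),\quad \nu=(16,14,12,6),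
\]
with $\lambda^{(N)}+\mu^{(N)}=(20,16,10,2)$.

\emph{Partitions.} The vector $\lambda^{(N)}$ is a partition because $\alpha^{(N)}_r=C\ge r+N=\gamma^{(N)}_1$. Consecutive parts of $\theta$ differ by $4$. So $\delta^{(N)}$ is weakly decreasing (the gap at position $t$ is $4-2N\ge0$) and $\eta$ is decreasing (that gap is $2$). The last part of $\varepsilon^{(N)}$ is $G-C-N=2-N\ge0$. At the junction of the blocks, $\delta^{(N)}_r=rG=\kappa_1\ge\varepsilon^{(N)}_1$ and $\eta_r=rG+2\ge\kappa_1$. Thus $\mu^{(N)}$ and $\nu$ are partitions, and $\kappa_1\le\delta^{(N)}_r$.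

\emph{Fixed sum.} The sums $\alpha^{(N)}+\delta^{(N)}=\theta+C\mathbf{1}$ and $\gamma^{(N)}+\varepsilon^{(N)}=\kappa-C\mathbf{1}+(r,0^{r-1})$ do not depend on $N$. So $\pi=\lambda^{(N)}+\mu^{(N)}$ does not depend on $N$, and it is a partition, being a sum of two.

\emph{Sizes.} Since $|(2^t,0^t)|=r=|\mathbf{1}|$,
\begin{align*}
|\gamma^{(N)}|+|\delta^{(N)}|&=(r+rN)+(|\theta|-rN)=|\theta|+r=|\eta|,\\
|\alpha^{(N)}|+|\varepsilon^{(N)}|&=(rC+rN)+(|\kappa|-rC-rN)=|\kappa|.
\end{align*}
Adding these gives $|\pi|=|\nu|$. With $f=f_{\nu,\pi}$, Lemma~\ref{lem:block} yields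
\[
f(\lambda^{(N)})=c^{\eta}_{\gamma^{(N)}\delta^{(N)}}\;c^{\kappa}_{\alpha^{(N)}\varepsilon^{(N)}} .
\]

\emph{The first factor is $1$.} In $r$ variables (F6) gives $s_{\gamma^{(N)}}s_{\delta^{(N)}}=(u_1\cdots u_r)^Nh_r\,s_{\delta^{(N)}}=h_r\,s_{\zeta}$ with $\zeta=\delta^{(N)}+N\mathbf{1}=\theta-N(1^t,(-1)^t)$. The difference $\eta-\zeta=(N^t,(2-N)^t)$ is nonnegative, and its size is $2t=r$ for each $N$. Moreover
\[
\eta_{i+1}\le\theta_{i+1}+2=\theta_i-2\le\theta_i-N\le\zeta_i ,
\]
so $\eta/\zeta$ is a horizontal strip, and by (F5) the coefficient of $s_\eta$ in $h_rs_\zeta$ is $1$.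

\emph{The second factor is $k_t(N)$.} The shape $\kappa/\varepsilon^{(N)}$ has $r$ rows of length $C+N$. Since $\kappa_{i+1}=\kappa_i-G\le\kappa_i-C-N=\varepsilon^{(N)}_i$, no two rows share a column. So $s_{\kappa/\varepsilon^{(N)}}=h_{C+N}^{\,r}$, and the factor is $K_{\alpha^{(N)},((C+N)^r)}$ by (F3) and (F4). In a semistandard filling of $\alpha^{(N)}$ with letters $1,\dots,r$, each of the first $C$ columns has length $r$ and must read $1,\dots,r$. Deleting these columns leaves a filling of $((2N)^t)$ with content $(N^{2t})$. The deletion is a bijection: in any semistandard filling of a partition the entries of row $i$ are at least $i$, so the $C$ columns can be put back in front.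

Therefore $f(\lambda^{(N)})=k_t(N)$ for $N=0,1,2$. Let $x=\lambda^{(0)}$ and $y=\lambda^{(2)}$. As $\lambda^{(N)}$ is an affine function of $N$, we have $x+y=2\lambda^{(1)}\in2\mathbb{Z}^{4t}$, and Proposition~\ref{prop:kostka} gives
\[
\frac{f(x)f(y)}{f(\frac{x+y}{2})^2}=\frac{k_t(0)\,k_t(2)}{k_t(1)^2}\ge\frac{36^t}{16^t(2t+3)^{15}}=\frac{(9/4)^t}{(2t+3)^{15}}.
\]
The right side tends to infinity with $t$. Given $n\ge4$, take $t=\lfloor n/4\rfloor$ and pad to $\mathbb{Z}^n$ by Lemma~\ref{lem:pad}. The ratio is unchanged, so it is bounded below by a quantity that grows exponentially in $n$, and \eqref{eq:true} fails for all sufficiently large $n$. \qed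

\begin{thebibliography}{1}
\bibitem{Speyer} David E Speyer, \emph{L-log-concavity and a proof of the conjecture of Lam, Postnikov and Pylyavskyy}, arXiv:2601.05007 (2026).
\end{thebibliography}
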